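# Enough EFC points: a counterexample over $\mathbb C((t))$ and a classification of liquid algebras

## 1. Main theorem: having enough EFC points is the same as being EFC

Fix a real number $0<p\le 1$. A *liquid commutative algebra* is a commutative ($E_\infty$-) algebra object in the stable $\infty$-category $\mathrm{Liq}_p(\mathbb C)$ of $p$-liquid complex vector spaces. We write $\mathbb C\{t_1,\dots,t_n\}$ for the algebra of entire functions on $\mathbb C^n$. The words "EFC algebra", "EFC point", "enough EFC points", "relative EFC" and "concretely relative EFC" are defined in Section 3.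

**Theorem 1.** Let $B=\mathbb C((t))=\operatorname{colim}_k t^{-k}\mathbb C[[t]]$ with $\mathbb C[[t]]=\prod_{\mathbb N}\mathbb C$. It is a nonzero liquid commutative algebra concentrated in degree $0$.

(a) If $B\to C$ is an EFC point, then $C=0$. Hence $B$ does not have enough EFC points.

(b) The algebra $A=B[x]=\bigoplus_j Bx^j$ is relative EFC over $B$ but not concretely relative EFC over $B$.

**Theorem 2.** A liquid commutative algebra $B$ has enough EFC points if and only if $B$ is itself a liquid EFC algebra. In particular $\mathbb C[t]$ does not have enough EFC points: the nonzero module $\mathbb C\{t\}/\mathbb C[t]$ is killed by base change to every EFC point.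

These theorems answer a conjecture from Waleed Qaisar and Gregory Taroyan, "Liquid Tannaka Duality I: Classical Case", arXiv:2511.23180 (2025):

**Conjecture.** Every liquid commutative algebra has enough EFC points. Consequently, every relative liquid EFC algebra is a concretely relative EFC algebra.

The conjecture is false, by Theorem 1(a), and its "consequently" part is false too, by Theorem 1(b).

In plain words: an EFC algebra is an algebra in which every element $a$ can be substituted into every entire function, so that $e^a$, $\sin a$ and so on make sense. The conjecture asks whether an arbitrary liquid algebra $B$ can be seen faithfully through its maps to such algebras. Theorem 1 says that for $\mathbb C((t))$ there are no nonzero maps of this kind at all. Theorem 2 says that only the trivial case survives: if $B$ is seen faithfully through EFC algebras, then $B$ was EFC to begin with. The two proofs are independent. The first is short and concrete. The second rests on the fact that $\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}=\mathbb C\{t\}$.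

## 2. Liquid modules: integrating continuous families against measures

**Condensed modules.** Let $\mathrm{Cond}_{\mathbb C}$ be the category of condensed $\mathbb C$-modules, where $\mathbb C$ has its usual topology. A topological vector space $V$ gives the condensed module with $V(T)=C(T,V)$ for $T$ profinite. For every condensed $V$, the group $V(X)$ is a module over $C(X,\mathbb C)=\mathbb C(X)$, and a map of condensed $\mathbb C$-modules is $C(X,\mathbb C)$-linear on $X$-points. The free module on a profinite set $X$ is $\mathbb C[X]=\mathbb C\otimes\mathbb Z[X]$, so $\mathrm{Hom}(\mathbb C[X],V)=V(X)$. Profinite sets are qcqs, so $(\bigcup_kV_k)(T)=\bigcup_kV_k(T)$ for increasing unions. ED means extremally disconnected profinite. Surjections onto an ED set split, so evaluation at an ED set is exact. In particular evaluation at the point $*$ is exact.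

Write $\mathbb N^+=\mathbb N\cup\{\infty\}$ for the one-point compactification. An element of $V(\mathbb N^+)$ vanishing at $\infty$ is the condensed version of a null sequence in $V$. Let $\mathrm{sh}:\mathbb N^+\to\mathbb N^+$ be $n\mapsto n+1$, $\infty\mapsto\infty$.

**Measures.** For profinite $S=\lim S_i$ with $S_i$ finite, and $0<q\le1$, put
$$\mathcal M_q(S)=\bigcup_c\lim_i\Big\{x\in\mathbb R^{S_i}:\sum_s|x_s|^q\le c\Big\},\qquad \mathcal M(S)=\bigcup_{q<p}\mathcal M_q(S)\otimes_{\mathbb R}\mathbb C .$$
An element $\mu$ assigns a number $\mu(A)$ to each clopen $A\subset S$, finitely additively, and is determined by these numbers. Each bounded piece is compact Hausdorff, with the coarsest topology making all $\mu\mapsto\mu(A)$ continuous. So a section of $\mathcal M(S)$ over a profinite $T$ is a continuous map from $T$ to some bounded piece, and two sections agree if they agree at every point of $T$. We write $\delta_x$ for the Dirac measure.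

For example, $\mathcal M(S)=\mathbb C^S$ for $S$ finite. For $S=\beta\mathbb N$, a sum $\sum_na_n\delta_n$ with $\sum|a_n|^q<\infty$ for some $q<p$ lies in $\mathcal M(\beta\mathbb N)$: since $|x+y|^q\le|x|^q+|y|^q$, its image in any finite quotient has $q$-sum at most $\sum|a_n|^q$ (use real and imaginary parts).

**Integrals.** Let $\|\mu\|_1=\sup\sum_k|\mu(A_k)|$ over finite clopen partitions. It is finite, and bounded on bounded pieces, because $\sum|x_s|\le(\sum|x_s|^q)^{1/q}$ for $q\le1$. For locally constant $f$ the integral $\int f\,d\mu$ is a finite sum with $|\int f\,d\mu|\le\|f\|_\infty\|\mu\|_1$. By uniform approximation it extends to all $f\in C(S,\mathbb C)$ with the same bound. On each bounded piece $\mu\mapsto\int f\,d\mu$ is a uniform limit of continuous functions, so it is a linear map $\mathcal M(S)\to\mathbb C$ with $\delta_x\mapsto f(x)$.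

We use the following standard facts (Clausen–Scholze, *Lectures on Analytic Geometry*, Thm 6.5 and the general theory of analytic rings; *Condensed Mathematics and Complex Geometry*).

**(L1)** A module $V\in\mathrm{Cond}_{\mathbb C}$ is $p$-liquid if and only if $\mathrm{Hom}(\mathcal M(S),V)\to V(S)$, $\xi\mapsto(x\mapsto\xi(\delta_x))$, is bijective for all ED $S$. Such $V$ form an abelian subcategory closed under limits, colimits and extensions, containing $\mathbb C$ and all complex Fréchet spaces.

**(L2)** $\mathrm{Liq}_p(\mathbb C)\subset D(\mathrm{Cond}_{\mathbb C})$ is the full subcategory of objects with $p$-liquid homology. It is closed under limits and colimits. The inclusion has a colimit-preserving symmetric monoidal left adjoint $L$, with $L(\mathbb C[S])=\mathcal M(S)$ in degree $0$ for ED $S$. The tensor product preserves colimits in each variable and preserves connective objects.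

So in a $p$-liquid module, a family parametrized by an ED set can be integrated, in exactly one way, against the measures in $\mathcal M(S)$.

Some consequences. The functor $\pi_0$ is lax symmetric monoidal, so for a liquid commutative algebra $C$ the module $\pi_0C$ is a commutative condensed $\mathbb C$-algebra that is $p$-liquid. Conversely, a commutative condensed $\mathbb C$-algebra with $p$-liquid underlying module is a liquid commutative algebra. This covers $\mathbb C\{t_1,\dots,t_n\}$ with its Fréchet topology of uniform convergence on compact sets, $\mathbb C[t]$, $\mathbb C[[t]]$ and $\mathbb C((t))$. Since $\mathbb C=\mathbb C[*]$, we have $\pi_0\mathrm{Map}(\mathbb C,X)=(\pi_0X)(*)$. In characteristic $0$ the algebra $\mathbb C[t]$ is the free $E_\infty$-algebra on the unit, so $\pi_0\mathrm{Map}(\mathbb C[t],A)=(\pi_0A)(*)$: a map out of $\mathbb C[t]$ is, up to homotopy, a choice of element.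

**Example (sections are not determined by their points).** Let $Q=\mathbb C\{t\}/\mathbb C[t]$, a $p$-liquid module by (L1). The tails $y(N)=\sum_{n\ge N}t^n/n!$, $y(\infty)=0$, form an element of $\mathbb C\{t\}(\mathbb N^+)$. Its image $\bar y\in Q(\mathbb N^+)$ has $\bar y(N)=[e^t]$ for every $N$, since $y(N)$ and $e^t$ differ by a polynomial, and $[e^t]\ne0$ because $Q(*)=\mathbb C\{t\}(*)/\mathbb C[t](*)$. Yet $\bar y(\infty)=0$. So a constant nonzero sequence tends to $0$. Moreover $\mathrm{sh}^*\bar y$ and $\bar y$ have the same value at every point of $\mathbb N^+$, but they are different sections. Indeed $\mathrm{sh}^*y-y$ is the sequence $N\mapsto-t^N/N!$. It is not in $\mathbb C[t](\mathbb N^+)=\bigcup_kC(\mathbb N^+,\mathbb C[t]_{\le k})$ because its degrees are unbounded, and $\mathbb C\{t\}(\mathbb N^+)/\mathbb C[t](\mathbb N^+)$ injects into $Q(\mathbb N^+)$. Keep this example in mind.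

## 3. EFC algebras, EFC points, and the two relative notions

For a set $S$, $\mathbb C\{t_i\}_{i\in S}$ is the filtered colimit of $\mathbb C\{t_i\}_{i\in S_0}$ over finite $S_0\subseteq S$. "$\pi_0$-epimorphism" means surjective on $\pi_0$.

**Definition (1).** A *liquid EFC algebra* is a liquid commutative algebra $A$ such that for every $n\ge0$ restriction along polynomials $\subset$ entire functions,
$$\mathrm{Hom}(\mathbb C\{t_1,\dots,t_n\},A)\to\mathrm{Hom}(\mathbb C[t_1,\dots,t_n],A),$$
is an equivalence of mapping spaces in $\mathrm{CAlg}(\mathrm{Liq}_p(\mathbb C))$.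

**Definition (2).** An *EFC point* of $B$ is a morphism of liquid commutative algebras $B\to C$ with $C$ a liquid EFC algebra.

**Definition (3).** $B$ *has enough EFC points* if there are EFC points $\{B\to C_i\}_{i\in I}$ such that the base change functors $C_i\otimes_B(-)$ on liquid modules are jointly conservative.

Passing to cofibers, joint conservativity means: a $B$-module $K$ with $C_i\otimes_BK=0$ for all $i$ is $0$.

**Definition (4).** A morphism $B\to A$ makes $A$ a *relative EFC algebra* over $B$ if for every EFC point $B\to C$ the base change $A\otimes_BC$ is a liquid EFC algebra.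

**Definition (5).** $A$ is *concretely relative EFC* over $B$ if there are a set $S$ and a $\pi_0$-epimorphism of liquid $B$-algebras $B\otimes_{\mathrm{Liq}_p}\mathbb C\{t_i\}_{i\in S}\to A$.

It is known that if $A$ is relative EFC over $B$ and $B$ has enough EFC points, then $A$ is concretely relative EFC over $B$. This is why the conjecture has a "consequently" part.

**Examples of EFC algebras.** Lemma 5 below says that $A$ is EFC as soon as every map $\mathbb C[t]\to A$ extends to $\mathbb C\{t\}$; uniqueness and several variables come for free. So the following algebras are EFC.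

- $0$, trivially.
- A commutative Banach algebra $A$, for example $\mathbb C$: for $a\in A$ send $f=\sum f_nt^n$ to $\sum f_na^n$, which converges and depends continuously on $f$ by Cauchy's estimates.
- $\mathbb C\{u_1,\dots,u_m\}$: for an entire function $g$ send $f$ to $f\circ g$.
- $\mathbb C[[t]]$: write $a=a_0+a_+$ with $a_+\in t\,\mathbb C[[t]]$ and send $f$ to $\sum_kf^{(k)}(a_0)a_+^k/k!$. Each coefficient is a finite combination of values $f^{(k)}(a_0)$, hence continuous in $f$. On polynomials this is substitution, and polynomials are dense, so the map is multiplicative.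

**Examples of algebras that are not EFC.** If $\mathrm{id}:\mathbb C[t]\to\mathbb C[t]$ extended to $\mathbb C\{t\}$, the null sequence $t^n/n!$ of $\mathbb C\{t\}(\mathbb N^+)$ would land in $\bigcup_kC(\mathbb N^+,\mathbb C[t]_{\le k})$; the degrees are unbounded, a contradiction. If $\mathbb C[s]\to\mathbb C((t))$, $s\mapsto t^{-1}$, extended to $\mathbb C\{s\}$, the null sequence $s^n/n!$ would go to $t^{-n}/n!$, which has unbounded pole order, again impossible in $\mathbb C((t))(\mathbb N^+)=\bigcup_kC(\mathbb N^+,t^{-k}\mathbb C[[t]])$. Note the contrast: $\mathbb C[[t]]$ is EFC, and inverting $t$ destroys this.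

**The conjecture tried on $\mathbb C[t]$.** The obvious EFC points are the evaluations $\mathbb C[t]\to\mathbb C_z$, where $\mathbb C_z=\mathbb C$ with $t\mapsto z$. They do not suffice: $t-z$ is invertible on $\mathbb C(t)=\operatorname{colim}_g g^{-1}\mathbb C[t]$, so $\mathbb C_z\otimes_{\mathbb C[t]}\mathbb C(t)=0$ for all $z$. One adds the EFC point $\mathbb C[t]\to\mathbb C\{t\}$; it sends $\mathbb C(t)$ to the localization of $\mathbb C\{t\}$ at the nonzero polynomials, which is not $0$. Now try $Q=\mathbb C\{t\}/\mathbb C[t]$. The evaluations kill it: multiplication by $t-z$ is injective on $\mathbb C[t]$ and on $\mathbb C\{t\}$, both times with quotient $\mathbb C$ via evaluation at $z$ (split on $\mathbb C\{t\}$ by the continuous map $f\mapsto(f-f(z))/(t-z)$), so its cofiber on $Q$ is $0$. And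
$$\mathbb C\{t\}\otimes_{\mathbb C[t]}Q=\operatorname{cofib}\big(\mathbb C\{t\}\to\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}\big)$$
vanishes exactly if $\mathbb C\{t\}$ is idempotent over $\mathbb C[t]$. This is the door to Theorem 2, and we return to it in Section 7.

## 4. Two arguments about $\mathbb C((t))$ that fall short

Let $B=\mathbb C((t))$ and let $B\to C$ be an EFC point. We know that $C$ is not $B$ itself, because $e^{1/t}$ does not exist in $B$. But $C$ may be larger, and could contain an element that plays the role of $e^{1/t}$.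

Pure algebra gives no contradiction. The uncompleted tensor product of abstract rings $\mathbb C((t))\otimes_{\mathbb C[s]}\mathbb C\{s\}$ (with $s=t^{-1}$) is nonzero: it equals $\mathbb C((t))\otimes_{\mathbb C(s)}\big(\mathbb C(s)\otimes_{\mathbb C[s]}\mathbb C\{s\}\big)$, a tensor product of two nonzero vector spaces over the field $\mathbb C(s)$. So topology must enter.

The next attempt uses limits. In $\mathbb C\{s\}$ we have $s^n/n!\to0$, and in $\mathbb C[[t]]$, with its product topology, $b_nt^n\to0$ for any numbers $b_n$. Take $b_n=2^nn!$. Multiplying the two null sequences in $\pi_0C$, where $s$ becomes the inverse of $t$, gives a null sequence with terms $2^n$. If $\pi_0C$ were Hausdorff, we could multiply by $2^{-n}$, find that the constant sequence $1$ tends to $0$, and conclude $1=0$. But $\pi_0C$ need not be Hausdorff, and the example $Q$ in Section 2 shows that in a liquid module a nonzero constant sequence can tend to $0$. The argument stops here.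

What gets past this point is to sum instead of taking limits. If $x(n)=2^n$ is a null sequence in a liquid module, then $\sum_n2^{-n}x(n)=1+1+1+\cdots$ exists, and a sum $\Sigma$ of this series should satisfy $\Sigma=1+\Sigma$. To make the shift rigorous, the relation $x(n+1)=2x(n)$ must hold as an equality of *sections* over $\mathbb N^+$; pointwise equality is not enough, again by the example $Q$. We get it by checking relations in the Hausdorff spaces $\mathbb C\{s\}$ and $\mathbb C[[t]]$, where pointwise is enough, and transporting them to $\pi_0C$.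

## 5. A null sequence that doubles under the shift: proof of Theorem 1(a)

By (L1), $B$ is $p$-liquid: a product of copies of $\mathbb C$, then a filtered colimit. It is nonzero and in degree $0$. Let $C$ be an EFC algebra under $B$, put $R=\pi_0C$, and let $\psi:B\to R$ be the induced map of condensed algebras.

**Step 1: substitute $t^{-1}$ into entire functions.** The composite $\mathbb C[s]\to B\to C$, $s\mapsto t^{-1}$, extends to $\mathbb C\{s\}\to C$ because $C$ is EFC. On $\pi_0$ this gives a map of condensed algebras $\varphi:\mathbb C\{s\}\to R$ with $\varphi(s)=\psi(t^{-1})$, so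
$$\varphi(s)\,\psi(t)=1 .\tag{1}$$

**Step 2: choose two null sequences with compatible shift relations.** Define $\alpha\in\mathbb C\{s\}(\mathbb N^+)$ and $\beta\in\mathbb C[[t]](\mathbb N^+)$ by
$$\alpha(n)=\frac{s^n}{n!},\qquad\beta(n)=2^n\,n!\,t^n,\qquad\alpha(\infty)=\beta(\infty)=0 .$$
The first is continuous because $r^n/n!\to0$ for all $r$, the second because in the product topology each coefficient of $\beta(n)$ is eventually $0$. Let $h\in C(\mathbb N^+,\mathbb C)$, $h(n)=\frac1{n+1}$, $h(\infty)=0$. Then
$$\mathrm{sh}^*\alpha=h\,s\,\alpha,\qquad h\cdot\mathrm{sh}^*\beta=2t\,\beta .\tag{2}$$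
Both sides are continuous maps from $\mathbb N^+$ to a topological space, so it is enough to compare values: $\frac{s^{n+1}}{(n+1)!}=\frac1{n+1}\cdot s\cdot\frac{s^n}{n!}$ and $\frac1{n+1}2^{n+1}(n+1)!\,t^{n+1}=2t\cdot2^nn!\,t^n$; at $\infty$ everything is $0$.

**Step 3: multiply in $R$ to get a section that doubles.** Put $x=\varphi(\alpha)\psi(\beta)\in R(\mathbb N^+)$. The maps $\varphi$ and $\psi$ are $C(\mathbb N^+,\mathbb C)$-linear on $\mathbb N^+$-points, so the factor $h$ may be moved from one to the other. With (2) and (1),
$$\mathrm{sh}^*x=\varphi(hs\alpha)\,\psi(\mathrm{sh}^*\beta)=\varphi(s\alpha)\,\psi(h\,\mathrm{sh}^*\beta)=2\,\varphi(s)\psi(t)\,\varphi(\alpha)\psi(\beta)=2x .\tag{3}$$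
Also $x(0)=\varphi(1)\psi(1)=1$.

**Step 4: pass to an ED set, where $R$ allows integration.** Liquidness is a condition for ED sets, and we replace $\mathbb N^+$ by $\beta\mathbb N$. Let $\tilde x\in R(\beta\mathbb N)$ be the pullback of $x$ along $\beta\mathbb N\to\mathbb N^+$. The shift $n\mapsto n+1$ extends to $\sigma:\beta\mathbb N\to\beta\mathbb N$, and $\sigma$ lies over $\mathrm{sh}$ since this holds on the dense subset $\mathbb N$. Hence $\sigma^*\tilde x=2\tilde x$ and $\tilde x(0)=1$. By (L1), $\tilde x$ extends uniquely to a linear map $\xi:\mathcal M(\beta\mathbb N)\to R$. The maps $\xi\circ\sigma_*$ and $2\xi$ extend $\sigma^*\tilde x$ and $2\tilde x$ respectively; these are equal, so by uniqueness $\xi\circ\sigma_*=2\xi$.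

**Step 5: integrate against a geometric measure.** Let $\mu=\sum_n2^{-n}\delta_n$. It lies in $\mathcal M_q(\beta\mathbb N)$ for every $q\in(0,1]$, since $\sum2^{-nq}<\infty$; so $\mu\in\mathcal M(\beta\mathbb N)(*)$. We have
$$\sigma_*\mu=\sum_n2^{-n}\delta_{n+1}=2(\mu-\delta_0),$$
and therefore
$$2\xi(\mu)=\xi(\sigma_*\mu)=2\xi(\mu)-2\xi(\delta_0)=2\xi(\mu)-2\cdot1 .$$
Hence $1=0$ in $R(*)=(\pi_0C)(*)$.

**Step 6: conclude.** Since $\pi_0\mathrm{Map}(\mathbb C,C)=(\pi_0C)(*)$, the unit $\mathbb C\to C$ is null. The identity of $C$ factors as $C=\mathbb C\otimes C\to C\otimes C\to C$ through the unit, so it is null and $C=0$. For every family of EFC points $\{B\to C_i\}$ we get $C_i\otimes_BB=C_i=0$ although $B\ne0$, so no family is jointly conservative. $\square$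

**Remark (the factor $2$).** With $\beta(n)=n!\,t^n$ one would get $\mathrm{sh}^*x=x$ and would need a measure with $\sigma_*\mu=\mu-\delta_0$. Evaluating on the clopen sets $\{m\}$, and using $\sigma^{-1}(\{m\})=\{m-1\}$ for $m\geq 1$ and $\sigma^{-1}(\{0\})=\emptyset$, forces $\mu(\{m\})=1$ for all $m$, which contradicts $\|\mu\|_1<\infty$. The product topology of $\mathbb C[[t]]$ puts no growth condition on coefficients, so there is room for the factor $2^n$.

## 6. Polynomials over $\mathbb C((t))$: proof of Theorem 1(b)

That $A=B[x]$ is relative EFC is now immediate: by (a) every EFC point of $B$ has $C=0$, and $A\otimes_B0=0$ is EFC.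

To see that $A$ is not concretely relative EFC, look first at one variable: could $y\mapsto x$ define a map $\mathbb C\{y\}\to B[x]$? No, since $y^n/n!$ is null while $x^n/n!$ has unbounded degree. The general argument pushes this further. Let
$$q:B\otimes\mathbb C\{y_i\}_{i\in S}\to A$$
be any map of $B$-algebras, and for $j\ge1$ let $c_j:A\to B$ be the $B$-linear map taking the coefficient of $x^j$. We claim that $c_j\circ q=0$ for all $j\ge1$. Since $c_1(x)=1\ne0$, this shows that $\pi_0(q)$ is not surjective.

**Step 1: each $y_i$ goes to a constant.** Let $y_i\mapsto P\in A(*)=\mathbb C((t))[x]$. The null sequence $y_i^n/n!$ is an element of $\mathbb C\{y_i\}(\mathbb N^+)$, so its image lies in $A(\mathbb N^+)=\bigcup_k\big(\bigoplus_{j\le k}Bx^j\big)(\mathbb N^+)$, because $\mathbb N^+$ is qcqs. Its value at $n$ is $P^n/n!$. So $\deg_xP^n$ is bounded in $n$. As $\mathbb C((t))$ is a field, $\deg_xP^n=n\deg_xP$ for $P\ne0$, hence $\deg_xP\le0$ and $P\in B(*)$.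

**Step 2: pass from polynomials to entire functions by continuity.** For finite $S_0\subseteq S$ and $j\ge1$ let $d:\mathbb C\{y_i\}_{i\in S_0}\to B$ be the restriction of $c_j\circ q$. By Step 1, $q$ sends polynomials with complex coefficients in the $y_i$ to $B(*)$, so $d$ kills polynomials. Let $f$ be entire with Taylor partial sums $f_N\to f$; then $N\mapsto f_N$, $\infty\mapsto f$ is an element of $\mathbb C\{y_i\}_{i\in S_0}(\mathbb N^+)$. Its image under $d$ lies in $B(\mathbb N^+)=\bigcup_kC(\mathbb N^+,t^{-k}\mathbb C[[t]])$ and vanishes on $\mathbb N$. Here the target is Hausdorff, so it vanishes at $\infty$, that is, $d(f)=0$. For profinite $T$, elements of $B(T)=\bigcup_kC(T,t^{-k}\mathbb C[[t]])$ are detected pointwise, so $d=0$ as a map of condensed modules.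

**Step 3: extend linearly.** All $\mathbb C\{y_i\}_{i\in S_0}$, their filtered colimit $\mathbb C\{y_i\}_{i\in S}$, and $B$ lie in the heart, so a map from the colimit to $B$ that vanishes on each stage is $0$. Finally $B$-linear maps $B\otimes X\to B$ correspond to maps $X\to B$; so $c_j\circ q$ is determined by its restriction to $\mathbb C\{y_i\}_{i\in S}$ and is $0$. $\square$

## 7. Theorem 2 from the idempotence of $\mathbb C\{t\}$ over $\mathbb C[t]$

We now turn the test with $Q=\mathbb C\{t\}/\mathbb C[t]$ into a theorem. Everything follows formally from one computation, whose proof takes Sections 8 and 9.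

**Lemma 3.** For $n,m\ge1$, multiplication gives an equivalence
$$\mathbb C\{t_1,\dots,t_n\}\otimes_{\mathrm{Liq}_p}\mathbb C\{u_1,\dots,u_m\}\simeq\mathbb C\{t_1,\dots,t_n,u_1,\dots,u_m\}.$$

**Lemma 4.** The multiplication $\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}\to\mathbb C\{t\}$ is an equivalence.

**Proof.** The purpose of the first line is to replace a relative tensor product by division by $s-t$. For modules over an algebra $D$ one has $M\otimes_DN=(M\otimes N)\otimes_{D\otimes D}D$. With $D=\mathbb C[t]$ and $\mathbb C[s]\otimes\mathbb C[t]=\mathbb C[s,t]$, Lemma 3 identifies the left side with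
$$\mathbb C\{s,t\}\otimes_{\mathbb C[s,t]}\mathbb C[s,t]/(s-t)=\operatorname{cofib}\big(s-t:\mathbb C\{s,t\}\to\mathbb C\{s,t\}\big),$$
and the multiplication becomes $F\mapsto F(t,t)$. So we must show that
$$0\to\mathbb C\{s,t\}\xrightarrow{\ s-t\ }\mathbb C\{s,t\}\xrightarrow{\ s=t\ }\mathbb C\{t\}\to0$$
is exact in condensed vector spaces. It is split by continuous linear maps of Fréchet spaces. A section of the second map is $f\mapsto f(t)$, viewed as a function of $(s,t)$. For the first map put
$$DF(s,t)=\int_0^1(\partial_sF)\big(t+y(s-t),\,t\big)\,dy ,$$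
which is continuous in $F$ by Cauchy's estimates. Integrating $\frac{d}{dy}F(t+y(s-t),t)$ gives $F=F(t,t)+(s-t)DF$. Applied to $(s-t)F$ this reads $(s-t)F=(s-t)D((s-t)F)$, hence $D((s-t)F)=F$. A continuously split exact sequence stays exact after applying $C(T,-)$ for every profinite $T$. $\square$

**Lemma 5.** Let $A$ be a liquid commutative algebra.

(1) $\mathrm{Map}(\mathbb C\{t\},A)\to\mathrm{Map}(\mathbb C[t],A)$ is an inclusion of connected components. A map $a:\mathbb C[t]\to A$ extends to $\mathbb C\{t\}$ if and only if $A\to A\otimes_{\mathbb C[t],a}\mathbb C\{t\}$ is an equivalence.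

(2) $A$ is EFC if and only if every $a:\mathbb C[t]\to A$ extends to $\mathbb C\{t\}$.

**Proof.** (1) The fiber of the map over $a$ is $F=\mathrm{Map}_{\mathbb C[t]}(\mathbb C\{t\},A)$, maps of $\mathbb C[t]$-algebras. The coproduct of $\mathbb C\{t\}$ with itself in $\mathbb C[t]$-algebras is $\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}$, and by Lemma 4 the codiagonal is an equivalence. Hence the diagonal $F\to F\times F$ is an equivalence, so all path spaces of $F$ are contractible and $F$ is empty or contractible. That is the first claim.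

Suppose $a$ extends to $\mathbb C\{t\}\to A$. The multiplication $A\otimes_{\mathbb C[t]}\mathbb C\{t\}\to A$ is the base change along $\mathbb C\{t\}\to A$ of $\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}\to\mathbb C\{t\}$, so it is an equivalence by Lemma 4. It is a left inverse of $A\to A\otimes_{\mathbb C[t]}\mathbb C\{t\}$, which is therefore an equivalence too. Conversely, if $A\to A\otimes_{\mathbb C[t]}\mathbb C\{t\}$ is an equivalence, then $\mathbb C\{t\}\to A\otimes_{\mathbb C[t]}\mathbb C\{t\}\simeq A$ extends $a$.

(2) By (1), the condition in Definition (1) for $n=1$ says that every $a$ extends. For $n=0$ the condition is trivial. For general $n$, $\mathbb C\{t_1,\dots,t_n\}=\bigotimes_i\mathbb C\{t_i\}$ by Lemma 3, and $\mathbb C[t_1,\dots,t_n]=\bigotimes_i\mathbb C[t_i]$; these are coproducts in liquid commutative algebras. So the map for $n$ is the $n$-fold product of the map for $n=1$. $\square$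

**Proof of Theorem 2.** If $B$ is EFC, then $\mathrm{id}_B$ alone is a conservative family of EFC points.

Conversely, let $\{B\to C_i\}$ be a jointly conservative family of EFC points. By Lemma 5(2) we must extend an arbitrary $a:\mathbb C[t]\to B$ to $\mathbb C\{t\}$. Put $B'=B\otimes_{\mathbb C[t],a}\mathbb C\{t\}$ and let $K=\operatorname{cofib}(B\to B')$, the obstruction to extending $a$. Since $C_i$ is EFC, the composite $\mathbb C[t]\to B\to C_i$ extends to $\mathbb C\{t\}$. By Lemma 5(1) the map
$$C_i\to C_i\otimes_{\mathbb C[t]}\mathbb C\{t\}=C_i\otimes_BB'$$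
is an equivalence, i.e. $C_i\otimes_BK=0$, for every $i$. Joint conservativity gives $K=0$, so $B\simeq B'$, and $a$ extends by Lemma 5(1).

For $B=\mathbb C[t]$ and $a=\mathrm{id}$ we have $B'=\mathbb C\{t\}$ and $K=\mathbb C\{t\}/\mathbb C[t]$, because $\mathbb C[t]\to\mathbb C\{t\}$ is injective. It is nonzero, as $e^t$ is not a polynomial. So $\mathbb C[t]$ is not EFC, and the displayed equivalence, applied to any EFC point $C_i$, shows that $K$ is killed by base change to every EFC point. $\square$

It remains to prove Lemma 3.

## 8. Entire functions as a colimit of modules of null families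

An entire function is a sum $\sum a_\alpha t^\alpha$ with rapidly decreasing coefficients, so one wants to write $\mathbb C\{t_1,\dots,t_n\}$ as a colimit of simple modules and tensor these. With $I=\mathbb N^n$ there are two candidates for the simple module, and each fails at one point.

The first candidate is $\mathcal M(\beta I)$: it is $L(\mathbb C[\beta I])$ and sits in degree $0$ by (L2). But $\mathcal M(\beta I)\otimes\mathcal M(\beta I')=L(\mathbb C[\beta I\times\beta I'])$, and products of ED sets need not be ED. For $\beta\mathbb N\times\beta\mathbb N$: in an ED space closures of open sets are open. The set $\{(n,n):n\in\mathbb N\}$ is open and its closure is the diagonal. The diagonal is not open, because a neighborhood of $(z,z)$ with $z\notin\mathbb N$ contains some $\bar E\times\bar E$ with $E\subset\mathbb N$ infinite. So (L2) says nothing about this tensor product, and it has no evident relation to $\beta(I\times I')$.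

The second candidate is the module of null families $p_I=\mathbb C[I^+]/\mathbb C[\infty]$, where $I^+=I\cup\{\infty\}$. Here tensor products will turn out to be clean: $p_I\otimes p_{I'}=p_{I\times I'}$. But $I^+$ is not ED, and (L2) as we quoted it does not compute $L(p_I)$. The way out is that in the colimit the two candidates become equal, because multiplication by a null function factors through $\mathcal M(\beta I)$. This is Lemma 7.

**Notation.** $I=\mathbb N^n$ with $n\ge1$; $Z_I=\beta I\setminus I$, closed and nonempty; $C_0(I)$ is the set of functions on $I$ tending to $0$ at infinity, extended by $0$ to $I^+$ and to $\beta I$. For $V\in\mathrm{Cond}_{\mathbb C}$, $\mathrm{Hom}(p_I,V)$ is the set of $v\in V(I^+)$ with $v(\infty)=0$.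

For profinite $X$ and $g\in C(X,\mathbb C)$ let $M_g:\mathbb C[X]\to\mathbb C[X]$ be the linear map given by $g\cdot[\mathrm{id}_X]\in\mathbb C[X](X)$; on points, $[x]\mapsto g(x)[x]$. Then $M_gM_{g'}=M_{gg'}$, since $M_g(g'[\mathrm{id}])=g'M_g([\mathrm{id}])=g'g[\mathrm{id}]$. For $f:X'\to X$ we have $f_*M_{f^*g}=M_gf_*$, since both send $[\mathrm{id}_{X'}]$ to $f^*g\cdot[f]$. In particular, for $g\in C(I^+)$, $M_g$ preserves $\mathbb C[\infty]$ and acts on $p_I$.

**Lemma 6.** Let $Y\subset X$ be closed and nonempty, with $X$ and $X/Y$ profinite. Then $\mathbb C[Y]\to\mathbb C[X]$ is injective and $\mathbb C[X]/\mathbb C[Y]\cong\mathbb C[X/Y]/\mathbb C[*]$.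

**Proof.** *Step 1: $X/Y$ is the pushout $\Pi=X\sqcup_Y*$ in condensed sets.* The maps $X\to X/Y$ and $X\to\Pi$ are epimorphisms (the second since $Y\neq\emptyset$), so $\Pi\to X/Y$ is an epimorphism. For injectivity let $T$ be ED. Sections of $\Pi$ over $T$ lift to $X$, as $T$ is projective. So let $f,g:T\to X$ agree in $X/Y$. Then $T$ is the union of the closed sets $\{f=g\}$ and $f^{-1}(Y)\cap g^{-1}(Y)$. The surjection from their disjoint union onto $T$ splits, which gives a clopen decomposition $T=T_1\sqcup T_2$ with $f=g$ on $T_1$ and $f,g$ mapping $T_2$ into $Y$. On $T_2$ both become the point $*$ of $\Pi$. So $f$ and $g$ agree in $\Pi(T)$.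

*Step 2: apply $\mathbb C[-]$.* It preserves pushouts, so $\mathbb C[X/Y]$ is the pushout of $\mathbb C[X]\leftarrow\mathbb C[Y]\to\mathbb C[*]$. Dividing by $\mathbb C[*]$ gives the cokernel of $\mathbb C[Y]\to\mathbb C[X]$.

*Step 3: injectivity.* $\mathbb C[Y]\to\mathbb C[X]$ is the sheafification of $\mathbb C(T)\otimes\mathbb Z[Y(T)]\to\mathbb C(T)\otimes\mathbb Z[X(T)]$. The map $\mathbb Z[Y(T)]\to\mathbb Z[X(T)]$ is injective with free cokernel, so it stays injective after $\mathbb C(T)\otimes-$, and sheafification is exact. $\square$

Apply this to $X=\beta I$ and $Y=Z_I$. The quotient $\beta I/Z_I$ is compact Hausdorff and consists of the open discrete set $I$ and one more point, so it is $I^+$. We get an exact sequence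
$$0\to\mathbb C[Z_I]\to\mathbb C[\beta I]\xrightarrow{\ \pi\ }p_I\to0,\tag{4}$$
compatible with the operators $M_g$ for $g\in C(I^+)$ (pulled back to $\beta I$ and restricted to $Z_I$).

Put $\mathcal M=L(\mathbb C[\beta I])=\mathcal M(\beta I)$ and $P=L(p_I)$, with units $\eta_{\mathcal M}:\mathbb C[\beta I]\to\mathcal M$ and $\eta:p_I\to P$. For $c\in C_0(I)$ let $T_c=L(M_c):\mathcal M\to\mathcal M$, so $\delta_x\mapsto c(x)\delta_x$. The map $I^+\to\mathcal M$, $\alpha\mapsto c_\alpha\delta_\alpha$, $\infty\mapsto0$ is continuous into a bounded piece, because $c_\alpha\delta_\alpha(A)\to0$ for every clopen $A$. It defines $j_c:p_I\to\mathcal M$, and by adjunction $J_c:P\to\mathcal M$ with $J_c\eta=j_c$. Both $j_c\pi$ and $\eta_{\mathcal M}M_c$ are the section $x\mapsto c(x)\delta_x$ of $\mathcal M$ over $\beta I$ (for $x\in Z_I$ both values are $0$), so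
$$j_c\,\pi=\eta_{\mathcal M}M_c,\qquad\text{hence}\qquad J_c\circ L\pi=T_c .\tag{5}$$

**Lemma 7.** If $c=c'c''$ with $c',c''\in C_0(I)$, then $L\pi\circ J_c=L(M_c):P\to P$ in the homotopy category.

**Proof.** We first measure the failure for $c''$, and then kill it with $c'$. Let
$$d=L\pi\circ j_{c''}-\eta\circ M_{c''}:p_I\to P .$$
By (5), naturality of the unit, and compatibility of $\pi$ with $M_{c''}$,
$$L\pi\,j_{c''}\,\pi=L\pi\,\eta_{\mathcal M}M_{c''}=\eta\,\pi M_{c''}=\eta M_{c''}\pi,$$
that is, $d\pi=0$. By the triangle of (4), with boundary map $\partial:p_I\to\mathbb C[Z_I][1]$, we have $d=e\circ\partial$ for some $e:\mathbb C[Z_I][1]\to P$. The operators $M_{c'}$ act on the whole sequence (4), so $\partial M_{c'}=M_{c'|Z_I}[1]\,\partial$. This is $0$ because $c'$ vanishes on $Z_I$. Therefore $d\,M_{c'}=0$. Since $j_{c''}M_{c'}=j_c$ (both are the element $\alpha\mapsto c'_\alpha c''_\alpha\delta_\alpha$) and $M_{c''}M_{c'}=M_c$, this says $L\pi\circ j_c=\eta\circ M_c$. Under the adjunction for $L$ this is the claim. $\square$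

**Weights.** Let $W_I$ be the set of $\rho:I\to(0,\infty)$ with $\sup_\alpha\rho_\alpha R^{|\alpha|}<\infty$ for all $R>0$, ordered by: $\rho\preceq\rho'$ if and only if $\rho=\rho'$ or $\rho/\rho'\in C_0(I)$. For $I=\mathbb N$, $\rho_k=1/k!$ is in $W_I$ and $\rho_k=2^{-k}$ is not. This is a partial order: transitivity is clear, and $\rho/\rho'$ and $\rho'/\rho$ cannot both be in $C_0(I)$, since their product is $1$. It is directed, since $\rho,\sigma\preceq2^{|\alpha|}(\rho_\alpha+\sigma_\alpha)$. Put
$$U_I=\operatorname{colim}_{\rho\in W_I}p_\rho,\qquad p_\rho=p_I,\quad\text{with transitions }M_{\rho/\rho'}:p_\rho\to p_{\rho'} .$$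
The maps $\alpha\mapsto\rho_\alpha t^\alpha$, $\infty\mapsto0$ from $I^+$ to $\mathbb C\{t_1,\dots,t_n\}$ are continuous, because $\rho_\alpha R^{|\alpha|}\le2^{-|\alpha|}\sup_\gamma\rho_\gamma(2R)^{|\gamma|}\to0$. They define maps $p_\rho\to\mathbb C\{t_1,\dots,t_n\}$, compatible because $(\rho/\rho')_\alpha\,\rho'_\alpha t^\alpha=\rho_\alpha t^\alpha$.

**Lemma 8.** The induced map $L(U_I)\to\mathbb C\{t_1,\dots,t_n\}$ is an equivalence.

**Proof.** Write $\mathbb C\{t\}$ for the target, $\mathcal M_\rho=\mathcal M$ with transitions $T_{\rho/\rho'}$, and $P_\rho=P$ with transitions $L(M_{\rho/\rho'})$. As $L$ preserves colimits, $\pi_iL(U_I)=\operatorname{colim}_\rho\pi_iP_\rho$. The map $L\pi$ is a map of systems $\mathcal M_\rho\to P_\rho$.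

*Step 1: replace $P$ by $\mathcal M$.* We show that $\operatorname{colim}\pi_i\mathcal M_\rho\to\operatorname{colim}\pi_iP_\rho$ is an isomorphism. For $\rho'=2^{|\alpha|}\rho$ the ratio is $c=\rho/\rho'=2^{-|\alpha|}=c'c''$ with $c'=c''=2^{-|\alpha|/2}\in C_0(I)$. By Lemma 7 the transition $P_\rho\to P_{\rho'}$ is $L\pi\circ J_c$, so its image lies in the image of $L\pi$. This gives surjectivity. For injectivity, a class that dies in the second colimit is represented by some $m\in\pi_i\mathcal M_\rho$ with $L\pi(m)=0$ already in $\pi_iP_\rho$; then $T_cm=J_cL\pi(m)=0$ by (5), with $c$ as before, so $m$ dies in the first colimit. (Test on sections over ED sets.) Since $\mathcal M$ is in degree $0$, $L(U_I)$ is in degree $0$ and equals $\operatorname{colim}_\rho\mathcal M_\rho$.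

*Step 2: describe the map by coefficients.* Let $\lambda_\rho:\mathcal M_\rho\to\mathbb C\{t\}$ be the resulting map; it extends $\alpha\mapsto\rho_\alpha t^\alpha$, $Z_I\mapsto0$ on $\beta I$. Followed by the continuous functional "coefficient of $t^\alpha$", it extends the continuous function $\rho_\alpha1_{\{\alpha\}}$ on $\beta I$. So does $\mu\mapsto\rho_\alpha\mu(\{\alpha\})$. By uniqueness in (L1), the $t^\alpha$-coefficient of $\lambda_\rho(\mu)$ is $\rho_\alpha\mu(\{\alpha\})$.

*Step 3: injectivity.* Let $T$ be ED and $m\in\mathcal M_\rho(T)$ with $\lambda_\rho(m)=0$. By Step 2, $m_\tau(\{\alpha\})=0$ for all $\tau\in T$, $\alpha\in I$. (This does not yet give $m=0$: $m_\tau$ may live on $Z_I$.) Let $c\in C_0(I)$ and let $A\subset\beta I$ be clopen. Then $(T_c\mu)(A)=\int c1_A\,d\mu$, since both sides are linear maps $\mathcal M\to\mathbb C$ extending the function $c1_A$. The function $c1_A$ is a uniform limit of functions $g$ with finite support in $I$, for which $\int g\,dm_\tau=\sum g(\alpha)m_\tau(\{\alpha\})=0$. By $|\int f\,d\mu|\le\|f\|_\infty\|\mu\|_1$ we get $(T_cm_\tau)(A)=0$.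 So $T_cm=0$. With $c=2^{-|\alpha|}$, $m$ dies in the colimit.

*Step 4: surjectivity.* Let $T$ be ED and let $f\in\mathbb C\{t\}(T)$, a continuous map from $T$ to the Fréchet space, with coefficients $a_\alpha\in C(T)$. By Cauchy's estimates and compactness of $T$, $\sigma_\alpha=\sup_T|a_\alpha|$ satisfies $\sup_\alpha\sigma_\alpha R^{|\alpha|}<\infty$ for all $R$. Put $\rho_\alpha=2^{|\alpha|}(\sigma_\alpha+1/|\alpha|!)\in W_I$ and $b_\alpha=a_\alpha/\rho_\alpha$, so $|b_\alpha|\le2^{-|\alpha|}$. Fix $q<p$, $q>0$. Since $\sum_\alpha2^{-q|\alpha|}<\infty$, the measures $m_\tau=\sum_\alpha b_\alpha(\tau)\delta_\alpha$ lie in one bounded piece for $\mathcal M_q$. For $A$ clopen, $m_\tau(A)=\sum_{\alpha\in A\cap I}b_\alpha(\tau)$ converges uniformly in $\tau$, so it is continuous in $\tau$. Thus $m\in\mathcal M_\rho(T)$. By Step 2, $\lambda_\rho(m_\tau)$ has coefficients $\rho_\alpha b_\alpha(\tau)=a_\alpha(\tau)$, so $\lambda_\rho(m)=f$. $\square$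

## 9. Tensoring null families: proof of Lemma 3

Let $I=\mathbb N^n$ and $I'=\mathbb N^m$.

**Step 1: compute $p_I\otimes p_{I'}$.** The module $\mathbb C[I^+]$ is flat, as $\mathbb Z[I^+]$ is a sheafification of free abelian groups, and $p_I$ is a direct summand of it (complementary to $\mathbb C[\infty]$). So the tensor products below are underived. Let $X=I^+\times I'^+$ and $Y=(I^+\times\infty)\cup(\infty\times I'^+)$. Then $p_I\otimes p_{I'}$ is the quotient of $\mathbb C[I^+]\otimes\mathbb C[I'^+]=\mathbb C[X]$ by the sum of the images of $\mathbb C[I^+\times\infty]$ and $\mathbb C[\infty\times I'^+]$. As $I^+\sqcup I'^+\to Y$ is surjective, this sum is the image of $\mathbb C[Y]$. The quotient $X/Y$ is compact Hausdorff and consists of the open discrete set $I\times I'$ and one more point, so it is $(I\times I')^+$. By Lemma 6,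
$$p_I\otimes p_{I'}=\mathbb C[X]/\mathbb C[Y]\cong p_{I\times I'},\qquad[\alpha]\otimes[\beta]\mapsto[(\alpha,\beta)] .$$
For $c\in C_0(I)$ and $c'\in C_0(I')$ the function $(c\boxtimes c')_{\alpha\beta}=c_\alpha c'_\beta$ is in $C_0(I\times I')$, and $M_c\otimes M_{c'}=M_{c\boxtimes c'}$.

**Step 2: adjust the index set.** We have $U_I\otimes U_{I'}=\operatorname{colim}p_\rho\otimes p_\sigma$ over $W_I\times W_{I'}$. A mixed transition $M_c\otimes\mathrm{id}$ would correspond to $c\boxtimes1$, which is not a $C_0$-function, so it is not a transition of the system for $I\times I'$. We therefore use on the same set the smaller order relation "both strictly smaller or both equal". It is directed: $(\rho,\sigma)$ and $(\rho',\sigma')$ are both strictly below $\big(2^{|\alpha|}(\rho+\rho'),2^{|\beta|}(\sigma+\sigma')\big)$ in each coordinate. The identity map to $W_I\times W_{I'}$ is a surjective map of directed posets, hence cofinal, and the colimit does not change. (A map $f:V\to V'$ of directed posets such that every $v'$ lies below some $f(v)$ is cofinal: the sets $\{v:v'\le f(v)\}$ are nonempty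 and directed.)

**Step 3: compare with $W_{I\times I'}$.** The map $(\rho,\sigma)\mapsto\rho\boxtimes\sigma$ lands in $W_{I\times I'}$, is a map of posets for the order of Step 2, and by Step 1 identifies the diagram $p_\rho\otimes p_\sigma$ with the diagram $p_{\rho\boxtimes\sigma}$. It is cofinal. To see this, let $\tau\in W_{I\times I'}$ and put $g(k)=\sup_{|\alpha|+|\beta|\ge k}\tau_{\alpha\beta}$. This is positive and nonincreasing. For $R\ge1$ we have $g(k)R^k\le\sup_{\alpha,\beta}\tau_{\alpha\beta}R^{|\alpha|+|\beta|}<\infty$, so $\sup_kg(k)R^k<\infty$ for all $R>0$. Since $g(\max(a,b))=\min(g(a),g(b))$,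
$$\tau_{\alpha\beta}\le g(|\alpha|+|\beta|)\le g(\max(|\alpha|,|\beta|))\le\sqrt{g(|\alpha|)}\sqrt{g(|\beta|)} .$$
Put $\rho_\alpha=2^{|\alpha|}\sqrt{g(|\alpha|)}$ and $\sigma_\beta=2^{|\beta|}\sqrt{g(|\beta|)}$. These are weights, since $\rho_\alpha R^{|\alpha|}=\big(g(|\alpha|)(4R^2)^{|\alpha|}\big)^{1/2}$ is bounded. And $\tau_{\alpha\beta}/(\rho_\alpha\sigma_\beta)\le2^{-|\alpha|-|\beta|}$, so $\tau\preceq\rho\boxtimes\sigma$. Hence $U_I\otimes U_{I'}=U_{I\times I'}$.

**Step 4: apply $L$ and identify the map.** Since $L$ is symmetric monoidal, Lemma 8 gives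
$$\mathbb C\{t\}\otimes_{\mathrm{Liq}_p}\mathbb C\{u\}=L(U_I)\otimes_{\mathrm{Liq}_p}L(U_{I'})=L(U_I\otimes U_{I'})=L(U_{I\times I'})=\mathbb C\{t,u\} .$$
This equivalence is the multiplication map. Indeed a map from $L(U_{I\times I'})$ to $\mathbb C\{t,u\}$, which lies in the heart, is determined by its restrictions to the modules $p_\rho\otimes p_\sigma$, that is, by sections of the Fréchet space $\mathbb C\{t,u\}$ over $X$, which are determined by their points. Both maps send the generator $[\alpha]\otimes[\beta]$ of $p_\rho\otimes p_\sigma$, which represents $\rho_\alpha t^\alpha\otimes\sigma_\beta u^\beta$, to $\rho_\alpha\sigma_\beta t^\alpha u^\beta$, and both vanish on $Y$. This proves Lemma 3, and with it Lemmas 4 and 5 and Theorem 2. $\square$
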